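\title{Extreme points of minimal left ideals of invariant Keisler measures in NIP groups}

\begin{abstract}
Let $\mathcal G$ be a monster model of an NIP theory expanding a group and let $G\prec\mathcal G$ be small. The global Keisler measures invariant over $G$ form a compact convex semigroup under definable convolution. We prove that every minimal left ideal $L$ of this semigroup is a Bauer simplex. In particular its set of extreme points is closed, hence Borel, whether or not $\mathcal G$ is definably amenable; this answers a question posed by Chernikov and Gannon. The semigroup is the space of all Radon probability measures on the compact space of invariant types, $L$ is its image under a continuous affine idempotent map, and such an image is always a Bauer simplex. We also show that $x*y=x$ on $L$, characterize the extreme points of $L$ by their supports, show that the invariant types move any extreme point to any other, and show that any two minimal left ideals are isomorphic.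
\end{abstract}

\section{Introduction}\label{sec:intro}

\subsection{Definable convolution}

Throughout, $T$ is a complete first-order theory expanding a group, $\mathcal G$ is a monster model of $T$, and $G\prec\mathcal G$ is a small elementary submodel. We use the monster model in the usual way: every type over a small set is realized in $\mathcal G$, every small set lies in a small elementary submodel, and two tuples $b,b'$ with the same type over a small set $A$ (written $b\equiv_A b'$) are conjugate under the group $\operatorname{Aut}(\mathcal G/A)$ of automorphisms fixing $A$ pointwise. We write $S_y(A)$ for the compact Hausdorff space of complete types over $A$ in the variable $y$; its clopen sets are the sets $[\varphi]$ of types containing a given formula $\varphi(y)$ over $A$. Types over $\mathcal G$ are called \emph{global}, and $q|_A$ is the restriction of $q$ to $A$.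

We assume that $T$ is \emph{NIP}: for every formula $\varphi(x,y)$ without parameters there is an $n$ such that $\varphi$ \emph{shatters} no sequence of length $n$, that is, there are no $b_0,\dots,b_{n-1}$ and $a_s$ ($s\subseteq\{0,\dots,n-1\}$) in $\mathcal G$ with $\models\varphi(a_s,b_l)$ if and only if $l\in s$.

Let $x$ be a variable for an element of the group. A \emph{global Keisler measure} is a finitely additive probability measure $\mu$ on the Boolean algebra of subsets of $\mathcal G$ defined by formulas $\varphi(x)$ with parameters from $\mathcal G$. The space of these measures carries the weakest topology making each map $\mu\mapsto\mu(\varphi(x))$ continuous. Let $\mathfrak M^{\mathrm{inv}}=\mathfrak M^{\mathrm{inv}}_x(\mathcal G,G)$ be the set of measures that are invariant under $\operatorname{Aut}(\mathcal G/G)$, meaning $\mu(\varphi(x,b))=\mu(\varphi(x,\sigma b))$ for all $\varphi(x,y)$, $b$ and $\sigma\in\operatorname{Aut}(\mathcal G/G)$. It is compact, Hausdorff and convex.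

Let $\mu,\nu\in\mathfrak M^{\mathrm{inv}}$, let $\psi(x,y)$ be a formula over $\mathcal G$, and let $M\prec\mathcal G$ be a small model containing $G$ and the parameters of $\psi$. For $q\in S_y(M)$ put $F^\psi_\mu(q)=\mu(\psi(x,b))$ for $b\models q$; by invariance of $\mu$ the choice of $b$ does not matter. The product and the \emph{definable convolution} are
\[
(\mu_x\otimes\nu_y)(\psi(x,y))=\int_{S_y(M)}F^\psi_\mu\,d\nu|_M,
\qquad
(\mu*\nu)(\varphi(x))=(\mu_x\otimes\nu_y)(\varphi(x\cdot y)),
\]
where $\nu|_M$ is the regular Borel measure on $S_y(M)$ induced by $\nu$. In words, one draws $b$ at random according to $\nu$, measures the translate $\varphi(x\cdot b)$ with $\mu$, and averages. For a finite group, $\mathcal G=G$ and $*$ is the ordinary convolution of probability measures on $G$. We take the following as known. The product is well defined, by invariance and NIP: $F^\psi_\mu$ is a Borel function and the integral does not depend on $M$. The set $\mathfrak M^{\mathrm{inv}}$ is closed under $*$, the operation $*$ is associative, and it is \emph{left-continuous}: $\mu\mapsto\mu*\nu$ is continuous for each fixed $\nu$. No continuity in the variable $\nu$ is assumed.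 Since $F^\psi_\mu$ depends affinely on $\mu$ and the integral depends affinely on $\nu$, the operation $*$ is affine in each variable separately.

\subsection{The question}

A \emph{left ideal} of a semigroup $\mathfrak S$ is a nonempty set $L$ with $\mathfrak S*L\subseteq L$; it is \emph{minimal} if it contains no smaller left ideal. Minimal left ideals of $\mathfrak M^{\mathrm{inv}}$ exist, and each is closed and convex. A point of a convex set $C$ is \emph{extreme} if it is not a nontrivial convex combination of two distinct points of $C$; we write $\operatorname{ext}C$ for the set of extreme points.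

A minimal left ideal is a substitute for a translation-invariant measure. For a finite group with uniform measure $\lambda$ we have $\mu*\lambda=\lambda*\mu=\lambda$ for all $\mu$, so $\{\lambda\}$ is the only minimal left ideal. In general, if a single point $\{\lambda\}$ is a left ideal, then convolving with the point mass $\delta_g$ at $g\in G$ gives $\lambda(\varphi(g\cdot x))=(\delta_g*\lambda)(\varphi)=\lambda(\varphi(x))$, so $\lambda$ is invariant under left translation by $G$. A larger minimal left ideal $L$ is the closed convex hull of $\operatorname{ext}L$ by the Krein--Milman theorem, and one would like to write its elements as integrals over $\operatorname{ext}L$. For this one first has to know how $\operatorname{ext}L$ sits in $L$. Recall that $\mathcal G$ is \emph{definably amenable} if some global Keisler measure is invariant under left translation by $\mathcal G$. The following problem is posed in \cite{CG}.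

\begin{quote}
\emph{Let $\mathcal G$ be an NIP group, not necessarily definably amenable. Is the set of extreme points of a minimal left ideal of $(\mathfrak M^{\mathrm{inv}}_x(\mathcal G,G),*)$ always closed, or at least Borel?}
\end{quote}

The properties of $*$ listed so far do not imply closedness.

\begin{example}\label{ex:leftzero}
Let $C$ be any nonempty compact convex set and put $x*y=x$. This operation is associative, affine in each variable and left-continuous. Since $C*y=C$ for all $y$, the only left ideal is $C$. Now let $C\subseteq\mathbb R^3$ be the convex hull of the points $z_\theta=(1+\cos\theta,\sin\theta,0)$, $\theta\in[0,2\pi)$, and $(0,0,\pm1)$. For $\theta\ne\pi$ the functional $(a_1,a_2,a_3)\mapsto a_1\cos\theta+a_2\sin\theta$ takes the value $\cos\theta+\cos(\theta'-\theta)$ at $z_{\theta'}$ and $0$ at $(0,0,\pm1)$, so $z_\theta$ is its only maximizer on $C$ and is extreme. But $z_\pi=(0,0,0)$ is the midpoint of $(0,0,\pm1)$. So $\operatorname{ext}C$ is not closed.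
\end{example}

Nor is the Borel part automatic. If a compact convex set $C$ has a compatible metric $d$, the non-extreme points form the union of the compact sets $\{\frac12(a+a'):d(a,a')\ge\frac1n\}$, so $\operatorname{ext}C$ is Borel. But $\mathfrak M^{\mathrm{inv}}$ is not metrizable when $G$ is uncountable, since the open sets $\{\mu:\mu(x=g)>\frac12\}$, $g\in G$, are nonempty and pairwise disjoint. From the semigroup structure alone one might therefore guess that closedness fails. It does not, and more is true.

\subsection{Results}

For a compact Hausdorff space $S$ let $\mathfrak M(S)$ be the set of Radon (regular Borel) probability measures on $S$ with the weak$^*$ topology, the weakest one making $\mu\mapsto\mu(f)=\int f\,d\mu$ continuous for all $f\in C(S)$. The \emph{support} $\operatorname{supp}\mu$ is the set of points all of whose open neighborhoods have positive measure, and $\delta_s$ is the point mass at $s$. A point $c$ of a compact convex subset $C$ of a locally convex Hausdorff space is the \emph{barycenter} of a Radon probability measure $m$ on a closed subset of $C$ if $\ell(c)=\int\ell\,dm$ for every continuous linear functional $\ell$. The set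 $C$ is a \emph{Bauer simplex} if $\operatorname{ext}C$ is closed and every point of $C$ is the barycenter of exactly one measure in $\mathfrak M(\operatorname{ext}C)$. A segment or a triangle is a Bauer simplex; a square is not, because its center is the midpoint of both diagonals.

Every global Keisler measure $\mu$ extends uniquely to a Radon probability measure on $S_x(\mathcal G)$ with $\mu([\varphi])=\mu(\varphi)$, and we identify the two. The topology defined above is then the weak$^*$ topology, because the indicators of clopen sets span a dense subspace of $C(S_x(\mathcal G))$. We write $p$ for $\delta_p$. Let $S^{\mathrm{inv}}\subseteq S_x(\mathcal G)$ be the set of $\operatorname{Aut}(\mathcal G/G)$-invariant types; it is the intersection of the clopen sets $[\varphi(x,b)\leftrightarrow\varphi(x,\sigma b)]$, hence closed. For $p,q\in S^{\mathrm{inv}}$ the measure $\delta_p*\delta_q$ takes only the values $0$ and $1$, so it equals $\delta_{p*q}$ for a type $p*q\in S^{\mathrm{inv}}$. Thus $S^{\mathrm{inv}}$ is a compact left-continuous semigroup. For closed $X\subseteq S^{\mathrm{inv}}$ we identify $\mathfrak M(X)$ with the set of global measures whose support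 lies in $X$. We shall see that $\mathfrak M(S^{\mathrm{inv}})=\mathfrak M^{\mathrm{inv}}$ (Proposition~\ref{prop:HP}) and that $\mathfrak M(X)$ is a subsemigroup when $X$ is (Lemma~\ref{lem:sub}).

\begin{theorem}\label{thm:B}
Let $X\subseteq S^{\mathrm{inv}}$ be a nonempty closed subsemigroup and let $L$ be a minimal left ideal of $(\mathfrak M(X),*)$. Then $E=\operatorname{ext}L$ is closed, and $L$ is a Bauer simplex, affinely homeomorphic to $\mathfrak M(E)$. In particular, for $X=S^{\mathrm{inv}}$: the set of extreme points of every minimal left ideal of $(\mathfrak M^{\mathrm{inv}}_x(\mathcal G,G),*)$ is closed, hence Borel.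
\end{theorem}

So the answer to both parts of the question is yes. The method also determines the algebraic structure of $L$.

\begin{theorem}\label{thm:C}
In the situation of Theorem~\ref{thm:B} the following hold.
\begin{enumerate}
\item[(i)] $x*y=x$ for all $x,y\in L$.
\item[(ii)] A point $e\in L$ is extreme in $L$ if and only if $p*e=e$ for every $p\in\operatorname{supp}e$.
\item[(iii)] $X*E\subseteq E$, and $X*e=E$ for every $e\in E$; so $E$ is a minimal $X$-invariant set. Also $I*e=E$ for every $e\in E$ and every minimal left ideal $I$ of $X$.
\item[(iv)] If $L'$ is another minimal left ideal of $\mathfrak M(X)$ and $u'\in L'$, then $x\mapsto x*u'$ is an affine homeomorphism and a semigroup isomorphism $L\to L'$ carrying $\operatorname{ext}L$ onto $\operatorname{ext}L'$.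
\end{enumerate}
\end{theorem}

By part (i), the multiplication on $L$ is that of Example~\ref{ex:leftzero}, so it says nothing about the shape of $L$. The shape comes from the way $L$ lies in $\mathfrak M(X)$: for an idempotent $u\in L$, the map $\mu\mapsto\mu*u$ is a continuous affine retraction of $\mathfrak M(X)$ onto $L$. Section~\ref{sec:retract} studies such retractions of an arbitrary space $\mathfrak M(S)$ and involves no model theory. Section~\ref{sec:types} relates invariant measures to invariant types and works out the group $(\mathbb R,<,+)$. Sections~\ref{sec:B} and~\ref{sec:C} prove the two theorems.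

\section{Affine retracts of spaces of probability measures}\label{sec:retract}

Let $S$ be a compact Hausdorff space. We use the following standard facts.
\begin{enumerate}
\item[(M1)] By the Riesz representation theorem, $\mathfrak M(S)$ is the set of positive linear functionals on $C(S)$ with value $1$ at the constant $1$. It is a compact convex subset of $C(S)^*$ with the weak$^*$ topology, and the continuous linear functionals on that space are the maps $\mu\mapsto\mu(f)$, $f\in C(S)$. The map $s\mapsto\delta_s$ is continuous.
\item[(M2)] The support of $\mu\in\mathfrak M(S)$ is closed and has measure $1$; in particular it is nonempty. A continuous $g\ge0$ has $\mu(g)=0$ if and only if $g$ vanishes on $\operatorname{supp}\mu$.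
\item[(M3)] The finitely supported measures are dense in $\mathfrak M(S)$.
\item[(M4)] If $B$ is Borel and $\mu(B)>0$, the normalized restriction $\mu_B=\mu(\,\cdot\cap B)/\mu(B)$ lies in $\mathfrak M(S)$. If $\rho:S\to S'$ is a continuous map to a compact Hausdorff space, the push-forward $\rho_*\mu=\mu(\rho^{-1}(\cdot))$ lies in $\mathfrak M(S')$, and $\int h\,d\rho_*\mu=\int h\circ\rho\,d\mu$ for bounded Borel $h$. For closed $X\subseteq S$, push-forward along the inclusion is an affine homeomorphism of $\mathfrak M(X)$ onto $\{\mu:\operatorname{supp}\mu\subseteq X\}$.
\item[(M5)] (Krein--Milman) A nonempty compact convex subset of a locally convex Hausdorff space is the closed convex hull of its extreme points.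
\end{enumerate}

\begin{theorem}\label{thm:A}
Let $S$ be compact Hausdorff, $K=\mathfrak M(S)$, and let $P:K\to K$ be continuous and affine with $P\circ P=P$. Put $L=P(K)$, $E=\operatorname{ext}L$, and $\pi(s)=P(\delta_s)$ for $s\in S$.
\begin{enumerate}
\item[(i)] For $e\in L$: $e\in E$ if and only if $\pi(s)=e$ for all $s\in\operatorname{supp}e$. In particular $E\subseteq\pi(S)$, and distinct points of $E$ have disjoint supports.
\item[(ii)] $E$ is closed.
\item[(iii)] The barycenter map $\beta:\mathfrak M(E)\to L$, $\beta(m)(f)=\int_Ee(f)\,dm(e)$, is an affine homeomorphism with inverse $\mu\mapsto\pi_*\mu$. Thus $L$ is a Bauer simplex.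
\end{enumerate}
\end{theorem}

The mechanism is visible when $S$ is finite.

\begin{example}\label{ex:finite}
Let $S$ be finite. Then $P(\mu)=\sum_s\mu(\{s\})\,\pi(s)$, and the points of $L$ are fixed by $P$. For $e\in L$ this gives $e=\sum_se(\{s\})\,\pi(s)$, a convex combination of points of $L$. If $e$ is extreme, every $\pi(s)$ that occurs with positive weight equals $e$. Hence distinct extreme points have disjoint supports, so they are linearly independent, and $L$ is a simplex. A square, for instance, is not an affine retract of any finite-dimensional simplex.

Take $S=\{1,2,3,4\}$, $e=\frac12(\delta_1+\delta_2)$, and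
\[
\pi(1)=\pi(2)=e,\qquad\pi(3)=\delta_3,\qquad\pi(4)=\tfrac12(e+\delta_3).
\]
Then $P(e)=e$ and $P(\delta_3)=\delta_3$, so $P$ fixes the segment $L$ from $e$ to $\delta_3$, maps $K$ onto it, and is idempotent. Here $E=\{e,\delta_3\}$, with supports $\{1,2\}$ and $\{3\}$. For $\mu=te+(1-t)\delta_3$, the measure $\pi_*\mu$ puts mass $t$ on the point $e$ and mass $1-t$ on the point $\delta_3$: the weights of the extreme points are read off from $\mu$ itself. The point $\pi(4)$ is not extreme.
\end{example}

The last observation shows why (ii) needs an argument. The set $\pi(S)$ is compact, but it can be strictly larger than $E$. The criterion in (i) selects $E$ inside $L$ by a condition that will turn out to be closed.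

\begin{proof}[Proof of Theorem~\ref{thm:A}]
The set $L$ is compact and convex, and $P(a)=a$ for $a\in L$ because $P\circ P=P$. The map $\pi:S\to L$ is continuous. We first need the analogue of the formula $P(\mu)=\sum_s\mu(\{s\})\pi(s)$. For $f\in C(S)$ let $h_f(s)=\pi(s)(f)$; this is a continuous function on $S$. Then
\begin{equation}\label{eq:kernel}
P(\mu)(f)=\int_Sh_f\,d\mu\qquad(\mu\in K).
\end{equation}
Indeed, both sides are continuous and affine in $\mu$ and agree at point masses. So they agree at finitely supported measures, and everywhere by (M3).

\medskip\noindent\emph{Part (i), necessity.} Points of $\operatorname{supp}e$ may have measure zero, so we cannot split off a point mass as in Example~\ref{ex:finite}. We split off instead an open set on which $\pi$ stays on one side of $e$. Let $e\in E$ and $s\in\operatorname{supp}e$, and suppose $\pi(s)\ne e$. Then $h_f(s)\ne e(f)$ for some $f\in C(S)$; replacing $f$ by $-f$ if necessary, there is $\eta>0$ with $h_f(s)>e(f)+\eta$. The set $B=\{t\in S:h_f(t)>e(f)+\eta\}$ is an open neighborhood of $s$, so $c=e(B)>0$. We claim that $P(e_B)=e$. If $c=1$, then $e_B=e$ and the claim holds. If $c<1$, then $e=c\,e_B+(1-c)\,e_{S\setminus B}$.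 The two pieces lie in $K$ by (M4) but need not lie in $L$; applying $P$ moves them into $L$ without moving $e$:
\[
e=P(e)=c\,P(e_B)+(1-c)\,P(e_{S\setminus B}).
\]
As $e$ is extreme in $L$, the claim follows. Since $e_B(B)=1$, formula \eqref{eq:kernel} gives $e(f)=P(e_B)(f)=\int h_f\,de_B\ge e(f)+\eta$, a contradiction.

\medskip\noindent\emph{Part (i), sufficiency.} Let $e\in L$ satisfy $\pi(s)=e$ for all $s\in\operatorname{supp}e$, and let $e=ta_1+(1-t)a_2$ with $a_1,a_2\in L$ and $0<t<1$. An $e$-null open set is null for $a_1$ and $a_2$, so $\operatorname{supp}a_i\subseteq\operatorname{supp}e$ for $i=1,2$. For $f\in C(S)$ the function $h_f$ is constantly $e(f)$ on $\operatorname{supp}e$, so \eqref{eq:kernel} and (M2) give $a_i(f)=P(a_i)(f)=\int h_f\,da_i=e(f)$. Hence $a_1=a_2=e$, and $e\in E$.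

Supports are nonempty, so $E\subseteq\pi(S)$. If $e,e'\in E$ and $s\in\operatorname{supp}e\cap\operatorname{supp}e'$, then $e=\pi(s)=e'$.

\medskip\noindent\emph{Part (ii).} The support of a measure does not depend continuously on the measure, so we rewrite the criterion in terms of integrals. For $e\in L$ and $f\in C(S)$ we have $e(h_f)=e(f)$ by \eqref{eq:kernel}, and therefore
\[
\int_S\bigl(h_f-e(f)\bigr)^2de=e(h_f^2)-2e(f)e(h_f)+e(f)^2=e(h_f^2)-e(f)^2 .
\]
The integrand is continuous and nonnegative, so by (M2) this number is $0$ if and only if $\pi(s)(f)=e(f)$ for all $s\in\operatorname{supp}e$. By (i),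
\[
E=\{e\in L:\ e(h_f^2)=e(f)^2\text{ for all }f\in C(S)\}.
\]
Since $h_f^2\in C(S)$, each map $e\mapsto e(h_f^2)-e(f)^2$ is continuous, and $E$ is closed.

\medskip\noindent\emph{Part (iii).} By (ii), $E$ is compact. For $f\in C(S)$ the function $e\mapsto e(f)$ is continuous on $E$, so $\beta(m)$ is defined, lies in $K$ by (M1), and depends continuously and affinely on $m$; by (M1) again, $\beta(m)$ is the barycenter of $m$. Since $\beta(\delta_e)=e$ and $L$ is closed and convex, (M3) gives $\beta(\mathfrak M(E))\subseteq L$. The image of $\beta$ is compact, convex and contains $E$, so it equals $L$ by (M5); this is the argument for the general fact \cite[Prop.~1.2]{Phelps} that every point of the closed convex hull of a compact set is the barycenter of a measure on that set.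

For uniqueness, let $\mu=\beta(m)$, and view $m$ as a measure on $L$ with support in $E$ by (M4). To recover $m$ we must compute $\int h\,dm$ for all $h\in C(L)$, not only for affine $h$. The functions $h\circ\pi\in C(S)$ do this: for $e\in E$, part (i) says that $h\circ\pi$ is constantly $h(e)$ on $\operatorname{supp}e$, so $e(h\circ\pi)=h(e)$. Hence
\[
\int_Lh\,d(\pi_*\mu)=\mu(h\circ\pi)=\int_Ee(h\circ\pi)\,dm(e)=\int_Eh(e)\,dm(e).
\]
So $m=\pi_*\mu$, and $\beta$ is injective with the stated inverse. A continuous bijection from a compact space to a Hausdorff space is a homeomorphism.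
\end{proof}

\begin{remark}\label{rem:converse}
For $P=\mathrm{id}$, part (i) says that the extreme points of $\mathfrak M(S)$ are the point masses. Conversely to Theorem~\ref{thm:A}, every Bauer simplex $C$ is affinely homeomorphic to $\mathfrak M(E)$ with $E=\operatorname{ext}C$. Indeed, the set $\Gamma$ of pairs $(m,c)\in\mathfrak M(E)\times C$ with $c$ the barycenter of $m$ is compact and convex. It projects bijectively to $C$ by definition. It projects injectively to $\mathfrak M(E)$, because continuous linear functionals separate points, and the image is closed, convex and contains all point masses, so it is everything by (M3). Both projections are affine homeomorphisms. Thus, up to affine homeomorphism, the continuous affine retracts of spaces $\mathfrak M(S)$ are exactly the Bauer simplices.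
\end{remark}

\section{Invariant measures and invariant types}\label{sec:types}

Theorem~\ref{thm:A} applies to maps defined on a full space $\mathfrak M(S)$: its proof feeds point masses and normalized restrictions into $P$. A priori $\mathfrak M^{\mathrm{inv}}$ is only a closed convex subset of $\mathfrak M(S_x(\mathcal G))$, and convolution with $u$ is defined only on this subset. We therefore need to know that the types in the support of an invariant measure are themselves invariant.

We recall two facts about global types $q(y)$, where $y$ is a finite tuple of variables. The type $q$ is \emph{finitely satisfiable in $G$} if every formula in $q$ has a solution in $G$. Such a type is $\operatorname{Aut}(\mathcal G/G)$-invariant, because $\psi(y,c)\wedge\neg\psi(y,\sigma c)$ has no solution in $G$. Every type $\operatorname{tp}(b/G)$ extends to such a global type (a \emph{coheir}): as $G\prec\mathcal G$, the solution sets in $G$ of the formulas in $\operatorname{tp}(b/G)$ lie in some ultrafilter on $G^{|y|}$, and one takes all formulas over $\mathcal G$ whose solution set in $G$ belongs to this ultrafilter.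

Second, let $q$ be invariant. A \emph{Morley sequence} of $q$ over $G$ is a sequence $(b_i)$ with $b_i\models q|_{Gb_0\dots b_{i-1}}$. Any two Morley sequences of the same length have the same type over $G$: if $\bar b\equiv_G\bar b'$, $d\models q|_{G\bar b}$ and $d'\models q|_{G\bar b'}$, then for $\psi$ over $G$ we have $\models\psi(d,\bar b)$ iff $\psi(y,\bar b)\in q$ iff $\psi(y,\bar b')\in q$ iff $\models\psi(d',\bar b')$, and induction applies. A subsequence of a Morley sequence is a Morley sequence. Hence a Morley sequence is \emph{$G$-indiscernible}: $b_{j_0}\dots b_{j_{n-1}}\equiv_Gb_0\dots b_{n-1}$ whenever $j_0<\dots<j_{n-1}$.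

\begin{proposition}[Hrushovski--Pillay \cite{HP}]\label{prop:HP}
$\mathfrak M^{\mathrm{inv}}=\mathfrak M(S^{\mathrm{inv}})$.
\end{proposition}

\begin{proof}
Let $\operatorname{supp}\mu\subseteq S^{\mathrm{inv}}$ and $\sigma\in\operatorname{Aut}(\mathcal G/G)$. The formula $\varphi(x,b)\wedge\neg\varphi(x,\sigma b)$ lies in no invariant type, so it has measure $0$, and $\mu(\varphi(x,b))\le\mu(\varphi(x,\sigma b))$. Applying this to $\sigma b$ and $\sigma^{-1}$ gives the reverse inequality. So $\mu$ is invariant.

Conversely, let $\mu$ be invariant and $p\in\operatorname{supp}\mu$, and suppose that $p$ is not invariant. Then $\varphi(x,b)\wedge\neg\varphi(x,b')\in p$ for some $\varphi(x,y)$ without parameters and some $b\equiv_Gb'$. This formula has positive measure, and invariance produces many copies of it with the same measure, which must overlap. To turn overlaps into shattering we need the copies to lie along one indiscernible sequence. The elements $b,b'$ need not begin such a sequence, so we connect them through a third element.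

Let $q$ be a global coheir of $\operatorname{tp}(b/G)$, and choose $c_n\models q|_{Gbb'c_1\dots c_{n-1}}$ for $n\ge1$. Both $b$ and $b'$ realize $q|_G$, so $(b,c_1,c_2,\dots)$ and $(b',c_1,c_2,\dots)$ are Morley sequences of $q$ over $G$. If $\neg\varphi(x,c_1)\in p$, then $\varphi(x,b)\wedge\neg\varphi(x,c_1)\in p$. If $\varphi(x,c_1)\in p$, then $\neg\varphi(x,b')\wedge\varphi(x,c_1)\in p$, and we replace $\varphi$ by $\neg\varphi$. In both cases there is a $G$-indiscernible sequence $(b_j)_{j<\omega}$ such that $p$ contains $\theta_0$, where
\[
\theta_i(x)=\varphi(x,b_{2i})\wedge\neg\varphi(x,b_{2i+1}).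
\]
Then $\varepsilon=\mu(\theta_0)>0$ since $p\in\operatorname{supp}\mu$, and $\mu(\theta_i)=\varepsilon$ for all $i$ since $b_{2i}b_{2i+1}\equiv_Gb_0b_1$ and $\mu$ is invariant.

Fix $n$ and choose $k$ with $k\varepsilon\ge n$. Since $\int\sum_{i<k}1_{[\theta_i]}\,d\mu=k\varepsilon$, some global type contains at least $n$ of the formulas $\theta_i$, say $\theta_{i_0},\dots,\theta_{i_{n-1}}$ with $i_0<\dots<i_{n-1}$. Their conjunction is consistent, so it has a solution $a\in\mathcal G$. The truth value of $\varphi(a,b_j)$ thus alternates at least $n$ times along the sequence. Given $s\subseteq\{0,\dots,n-1\}$, let $j_l=2i_l$ for $l\in s$ and $j_l=2i_l+1$ for $l\notin s$. Then $j_0<\dots<j_{n-1}$, and $\models\varphi(a,b_{j_l})$ iff $l\in s$. By indiscernibility there is $a_s$ with $\models\varphi(a_s,b_l)$ iff $l\in s$. So $\varphi$ shatters $b_0,\dots,b_{n-1}$ for every $n$, which contradicts NIP.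
\end{proof}

\begin{remark}
The proof does not use the group, and the analogous statement fails without NIP. Let $\mathcal U$ be a monster model of the theory of the random graph, with edge relation $R$, and let $M\prec\mathcal U$ be small. By quantifier elimination the nonrealized global $1$-types form a closed set homeomorphic to $\{0,1\}^{\mathcal U}$. The uniform measure $\mu$ on this product is invariant under all automorphisms, and $\mu(R(x,b)\wedge\neg R(x,b'))=\frac14$ for $b\ne b'$. For distinct $b\equiv_Mb'$ this formula lies in no $\operatorname{Aut}(\mathcal U/M)$-invariant type.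
\end{remark}

The next lemma reduces the convolution of measures to the product of types.

\begin{lemma}\label{lem:fubini}
For $\mu,\nu\in\mathfrak M^{\mathrm{inv}}$, $r\in S^{\mathrm{inv}}$ and $\varphi(x)$ over $\mathcal G$,
\begin{equation}\label{eq:fubini}
(\mu*\nu)(\varphi)=\int_{S^{\mathrm{inv}}}(\mu*r)(\varphi)\,d\nu(r),\qquad
(\mu*r)(\varphi)=\int_{S^{\mathrm{inv}}}(p*r)(\varphi)\,d\mu(p).
\end{equation}
\end{lemma}

\begin{proof}
Let $\psi(x,y)=\varphi(x\cdot y)$ and let $M$ be a small model containing $G$ and the parameters of $\varphi$. Integrating $F^\psi_\mu$ against the point mass at $r|_M$ gives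
\begin{equation}\label{eq:point}
(\mu*r)(\varphi)=F^\psi_\mu(r|_M)=\mu(\varphi(x\cdot b))\qquad\text{for }b\models r|_M .
\end{equation}
Let $\rho:S_y(\mathcal G)\to S_y(M)$ be the restriction map. The measure $\rho_*\nu$ is Radon by (M4) and agrees with $\nu|_M$ on clopen sets, so $\rho_*\nu=\nu|_M$. As $F^\psi_\mu$ is Borel, $(\mu*\nu)(\varphi)=\int F^\psi_\mu\circ\rho\,d\nu$. By Proposition~\ref{prop:HP}, $\nu(S^{\mathrm{inv}})=1$, and \eqref{eq:point} gives the first formula. For the second, fix $b\models r|_M$. By \eqref{eq:point}, $p\mapsto(p*r)(\varphi)$ is the indicator of $[\varphi(x\cdot b)]\cap S^{\mathrm{inv}}$, and its $\mu$-integral is $\mu(\varphi(x\cdot b))$ because $\mu(S^{\mathrm{inv}})=1$.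
\end{proof}

For types, \eqref{eq:point} reads: $\varphi(x)\in p*r$ if and only if $\varphi(x\cdot b)\in p$ for $b\models r|_M$. We also note that the complement of a closed set $D\subseteq S_x(\mathcal G)$ is a union of clopen sets, so
\begin{equation}\label{eq:supp}
\operatorname{supp}\mu\subseteq D\iff\mu(\varphi)=0\text{ whenever }[\varphi]\cap D=\emptyset .
\end{equation}

\begin{lemma}\label{lem:sub}
If $X\subseteq S^{\mathrm{inv}}$ is a nonempty closed subsemigroup, then $\mathfrak M(X)$ is a compact convex subsemigroup of $\mathfrak M^{\mathrm{inv}}$.
\end{lemma}

\begin{proof}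
The set $\mathfrak M(X)$ is compact and convex by (M1) and (M4), and it lies in $\mathfrak M^{\mathrm{inv}}$ by Proposition~\ref{prop:HP}. Let $\mu,\nu\in\mathfrak M(X)$ and $[\varphi]\cap X=\emptyset$. Then $(p*r)(\varphi)=0$ for $p,r\in X$. The second formula in \eqref{eq:fubini} gives $(\mu*r)(\varphi)=0$ for $r\in X$, and the first gives $(\mu*\nu)(\varphi)=0$. By \eqref{eq:supp}, $\mu*\nu\in\mathfrak M(X)$.
\end{proof}

\begin{example}
Besides $X=S^{\mathrm{inv}}$, one may take for $X$ the set of types in $S_x(\mathcal G)$ finitely satisfiable in $G$. It contains the types of elements of $G$, and it is closed, since its complement is the union of the $[\varphi]$ with $\varphi$ having no solution in $G$. If $p,r\in X$ and $\varphi\in p*r$, then $\varphi(x\cdot b)\in p$ for $b\models r|_M$, so $\models\varphi(g\cdot b)$ for some $g\in G$; then $\varphi(g\cdot y)\in r$, so $\models\varphi(g\cdot g')$ for some $g'\in G$. Thus $X$ is a subsemigroup. A measure $\mu$ has support in $X$ if and only if every formula of positive measure has a solution in $G$, because $\mu(\varphi)>0$ exactly when $[\varphi]$ meets $\operatorname{supp}\mu$. So $\mathfrak M(X)$ is the semigroup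 of measures finitely satisfiable in $G$.
\end{example}

The following example shows that $E$ need not be a single point, and it displays the retraction used in the next section.

\begin{example}\label{ex:R}
Let $T=\operatorname{Th}(\mathbb R,<,+)$ and $G=\mathbb R$. The theory $T$ is NIP, and the definable subsets of $\mathcal G$ are finite unions of points and intervals. So there are unique global types $\tau_+\ni(x>d)$ and $\tau_-\ni(x<d)$ for all $d\in\mathcal G$; both are invariant. Put $I=\{\tau_+,\tau_-\}$.

For $q\in S^{\mathrm{inv}}$ we have $\tau_+*q=\tau_+$, since $x+b>d$ is equivalent to $x>d-b$, which lies in $\tau_+$ for all $b,d$. A type $p\in S^{\mathrm{inv}}\setminus I$ contains $-c<x<c$ for some $c\in\mathcal G$. Given $d$, choose $M$ containing $c$ and $d$, and $b\models\tau_+|_M$. Then $b>d+c$, so $(x+b>d)\in p$. Hence $p*\tau_+=\tau_+$. Reversing all inequalities gives $\tau_-*q=\tau_-$ and $p*\tau_-=\tau_-$. So $I$ is a left ideal of $S^{\mathrm{inv}}$, and $p*r=p$ for $p,r\in I$. (Thus $\tau_+*\tau_-\ne\tau_-*\tau_+$, although the group is abelian.)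

If $\mu\in\mathfrak M^{\mathrm{inv}}$, $\nu\in\mathfrak M(I)$ and $[\varphi]\cap I=\emptyset$, then $(\mu*\nu)(\varphi)=0$ by \eqref{eq:fubini}, so $L=\mathfrak M(I)$ is a left ideal by \eqref{eq:supp}. For $\mu,\nu\in L$ we have $\mu*\nu=\mu$, since $*$ is affine in each variable. Every left ideal contained in $L$ contains $L*\nu=L$ for some $\nu$, so $L$ is minimal. It is a nondegenerate segment with $E=\{\tau_+,\tau_-\}$.

Let $u=t\tau_++(1-t)\tau_-$ with $0<t<1$. The second formula in \eqref{eq:fubini} gives $\mu*\tau_+=(1-\mu(\{\tau_-\}))\tau_++\mu(\{\tau_-\})\tau_-$ and $\mu*\tau_-=\mu(\{\tau_+\})\tau_++(1-\mu(\{\tau_+\}))\tau_-$, so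
\[
\mu*u=\mu(\{\tau_+\})\,\tau_++\mu(\{\tau_-\})\,\tau_-+\mu(S^{\mathrm{inv}}\setminus I)\,u .
\]
For $P(\mu)=\mu*u$ we get $\pi(S^{\mathrm{inv}})=\{\tau_+,\tau_-,u\}$, which is strictly larger than $E$. The criterion of Theorem~\ref{thm:A}(i) rejects $u$ because $\tau_+\in\operatorname{supp}u$ and $\pi(\tau_+)=\tau_+\ne u$.
\end{example}

\section{Minimal left ideals as retracts}\label{sec:B}

We use the \emph{Ellis--Numakura lemma}: a nonempty compact Hausdorff semigroup in which $x\mapsto x*y$ is continuous for each $y$ contains an idempotent, that is, an element $u$ with $u*u=u$.

\begin{proof}[Proof of Theorem~\ref{thm:B}]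
By Lemma~\ref{lem:sub}, $\mathfrak M(X)$ is a compact Hausdorff semigroup in which each map $\mu\mapsto\mu*\nu$ is continuous and affine. For $a\in L$ the set $\mathfrak M(X)*a$ is contained in $L$ and is a left ideal by associativity, so minimality gives
\begin{equation}\label{eq:principal}
L=\mathfrak M(X)*a\qquad(a\in L).
\end{equation}
Hence $L$ is compact and convex, and it is a subsemigroup since $L*L\subseteq L$. So $L$ is a continuous affine image of $\mathfrak M(X)$. This alone is not enough, since a square is an affine image of a tetrahedron; the map must also fix $L$ pointwise. By the Ellis--Numakura lemma there is an idempotent $u\in L$. Put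
\[
P_u:\mathfrak M(X)\to\mathfrak M(X),\qquad P_u(\mu)=\mu*u .
\]
This map is continuous and affine, $P_u(P_u(\mu))=\mu*(u*u)=P_u(\mu)$, and its image is $L$ by \eqref{eq:principal}. Theorem~\ref{thm:A} with $S=X$ shows that $E$ is closed and that $L\cong\mathfrak M(E)$ is a Bauer simplex. The last statement follows from Proposition~\ref{prop:HP}.
\end{proof}

NIP entered twice: through the known properties of $*$, and through Proposition~\ref{prop:HP}. Definable amenability played no role. Left-continuity made the functions $h_f$ continuous, which is what closedness of $E$ rests on. It is essential that the ambient semigroup is all of $\mathfrak M(X)$. In Example~\ref{ex:leftzero} every step of the above proof goes through, with $P_u=\mathrm{id}$, up to the appeal to Theorem~\ref{thm:A}, which is not available for a general compact convex set.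

For later use we record what Theorem~\ref{thm:A}(i) says for $P_u$, where $\pi(p)=p*u$. For every idempotent $u\in L$ and every $a\in L$,
\begin{equation}\label{eq:crit}
a\in E\iff p*u=a\text{ for all }p\in\operatorname{supp}a .
\end{equation}

\section{The multiplication on a minimal left ideal}\label{sec:C}

A minimal left ideal of a compact left-continuous semigroup is a union of groups. We recall this part of the standard Ellis structure theory with its short proof, and then show that convexity forces the groups to be trivial.

\begin{lemma}\label{lem:ellis}
Let $L$ be a minimal left ideal of a compact Hausdorff semigroup $\mathfrak S$ in which $x\mapsto x*y$ is continuous for each $y$.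
\begin{enumerate}
\item[(a)] $x*v=x$ for every $x\in L$ and every idempotent $v\in L$.
\item[(b)] Every $a\in L$ lies in $v*L$ for some idempotent $v\in L$.
\item[(c)] For every idempotent $v\in L$, the set $v*L$ is a group with identity $v$.
\end{enumerate}
\end{lemma}

\begin{proof}
For $a\in L$, the sets $\mathfrak S*a$ and $L*a$ are left ideals contained in $L$, so both equal $L$; in particular $L$ is compact.

(a) Write $x=y*v$ with $y\in L$. Then $x*v=y*v*v=x$.

(b) The set $\{x\in L:x*a=a\}$ is nonempty since $L*a=L$, closed by continuity, and closed under $*$. By the Ellis--Numakura lemma it contains an idempotent $v$, and $a=v*a\in v*L$.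

(c) The set $v*L$ is closed under $*$, contains $v=v*v$, and $v*g=g$ for $g\in v*L$. Given $g\in v*L$, choose $y\in L$ with $y*g=v$. Then $v*y\in v*L$ and $(v*y)*g=v*v=v$. A semigroup with a left identity and left inverses with respect to it is a group.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:C}]
Recall from the proof of Theorem~\ref{thm:B} that $L$ is compact and convex.

\medskip\noindent\emph{Part (i).} We first show that one of the groups $v*L$ is trivial. The plan is to show that its identity is an extreme point of the group and then to invert the midpoint of $v$ and an arbitrary $g$. The groups are not known to be closed, so (M5) does not apply to them; we start from an extreme point of $L$ and transfer extremality to $v$ by a translation.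

By (M5) there is $e\in E$. By Lemma~\ref{lem:ellis}(b),(c) there is an idempotent $v\in L$ such that $e$ lies in the group $H=v*L$. The set $H$ is convex because $L$ is convex and $y\mapsto v*y$ is affine; this is where affineness in the second variable is used.

\emph{The identity $v$ is extreme in $H$.} Let $v=ta_1+(1-t)a_2$ with $a_1,a_2\in H$ and $0<t<1$. Then $e=v*e=t(a_1*e)+(1-t)(a_2*e)$ with $a_1*e,\ a_2*e\in L$. Since $e$ is extreme in $L$, we get $a_i*e=e=v*e$ for $i=1,2$, and canceling $e$ in the group $H$ gives $a_1=a_2=v$.

\emph{The group $H$ is trivial.} Let $g\in H$, and let $n\in H$ be the inverse of $\frac12(v+g)\in H$. Then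
\[
v=\tfrac12(v+g)*n=\tfrac12(n+g*n),\qquad n,\ g*n\in H .
\]
Hence $n=v$ and $g*n=v$, so $g=g*v=g*n=v$.

\emph{All the groups are trivial.} Let $w\in L$ be idempotent and $y\in w*L$. Then $v*y\in H=\{v\}$, and $w*v=w$ by Lemma~\ref{lem:ellis}(a). So
\[
y=w*y=(w*v)*y=w*(v*y)=w*v=w .
\]
By Lemma~\ref{lem:ellis}(b), every element of $L$ is idempotent, and Lemma~\ref{lem:ellis}(a) gives $x*y=x$ for all $x,y\in L$.

\medskip\noindent\emph{Part (ii).} By (i), every $e\in L$ is idempotent, so we may take $u=a=e$ in \eqref{eq:crit}.

\medskip\noindent\emph{Part (iii).} Let $e\in E$ and $p\in X$. Then $p*e\in L$, since $L$ is a left ideal of $\mathfrak M(X)$. To apply \eqref{eq:crit} with $u=e$ and $a=p*e$ we must locate $\operatorname{supp}(p*e)$. The natural candidate is $\{p*r:r\in\operatorname{supp}e\}$, but $r\mapsto p*r$ is not known to be continuous, so we let $D\subseteq X$ be the closure of this set. If $[\varphi]\cap D=\emptyset$, then $(p*r)(\varphi)=0$ for all $r\in\operatorname{supp}e$, and the first formula in \eqref{eq:fubini} gives $(p*e)(\varphi)=\int(p*r)(\varphi)\,de(r)=0$. So $\operatorname{supp}(p*e)\subseteq D$ by \eqref{eq:supp}. For $r\in\operatorname{supp}e$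 we have $r*e=e$ by (ii), hence $(p*r)*e=p*(r*e)=p*e$. Passing to the closure costs nothing, because $t\mapsto t*e$ is continuous: $t*e=p*e$ for all $t\in D$, in particular for all $t\in\operatorname{supp}(p*e)$. By \eqref{eq:crit}, $p*e\in E$. Thus $X*E\subseteq E$.

Conversely, let $e,e'\in E$ and pick $q\in\operatorname{supp}e'\subseteq X$. Then \eqref{eq:crit} with $u=e$ and $a=e'$ gives $q*e=e'$. So $X*e=E$. Every nonempty $Y\subseteq E$ with $X*Y\subseteq Y$ contains $X*e=E$ for $e\in Y$, which is the minimality of $E$.

Finally, let $I$ be a minimal left ideal of $X$ and $q\in I$. Then $X*q$ is a left ideal of $X$ contained in $I$, so $I=X*q$. Since $q*e\in E$, we get $I*e=X*(q*e)=E$.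

\medskip\noindent\emph{Part (iv).} Fix $u\in L$. For $x\in L$ we have $x*u'\in L'$ and $u'*u\in L$, so $(x*u')*u=x*(u'*u)=x$ by (i). For $y\in L'$ we have $y*u\in L$ and $u*u'\in L'$, so $(y*u)*u'=y*(u*u')=y$ by (i) applied to $L'$. Hence $x\mapsto x*u'$ and $y\mapsto y*u$ are mutually inverse continuous affine maps between $L$ and $L'$, and an affine bijection of convex sets carries extreme points onto extreme points. Both $L$ and $L'$ carry the multiplication $x*y=x$, so every bijection between them is a semigroup isomorphism.
\end{proof}

\begin{thebibliography}{9}

\bibitem{CG} Artem Chernikov and Kyle Gannon, \emph{Definable convolution and idempotent Keisler measures II}, arXiv:2202.13232 (2022).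

\bibitem{HP} Hrushovski and Pillay, \emph{On NIP and invariant measures}.

\bibitem{Phelps} Phelps, \emph{Lectures on Choquet's Theorem}.

\end{thebibliography}
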